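\title{Orbits of zero-cycles on an abelian surface and of their symmetrizations}

\begin{abstract}
Let $A$ be a complex abelian surface, $\iota$ the involution $a\mapsto -a$, and $z$ an effective $0$-cycle of degree $k$ whose points add up to the origin $o$. We compare the set $O_z$ of effective cycles $w$ of degree $k$ rationally equivalent to $z$ with the set $O^\iota_z$ of those $w$ for which $w+\iota(w)$ is rationally equivalent to $z+\iota(z)$, and we prove that $\dim O^\iota_z=\dim O_z+1$. The two dimensions are $k-1-d$ and $k-d$, where $d$ is one invariant of the class $z+\iota(z)-2k[o]$, and every value $0\le d\le k-1$ occurs. For cycles with arbitrary sum the difference of the dimensions lies between $0$ and $2$, and both bounds are attained when $k\ge2$.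
\end{abstract}

\section{Introduction}

Let $A$ be a complex abelian surface with origin $o$, and let $\iota\colon A\to A$ be the involution $a\mapsto -a$. A point of the symmetric product $A^{(k)}$, $k\ge 1$, is an effective $0$-cycle $w=[a_1]+\dots+[a_k]$; brackets distinguish this formal sum from the point $\operatorname{sum}(w)=a_1+\dots+a_k\in A$ computed with the group law. We write $\equiv$ for rational equivalence, that is, equality in the Chow group $\mathrm{CH}_0(A)$. For $z\in A^{(k)}$ put
\[
O_z=\{w\in A^{(k)} : w\equiv z\},\qquad
O^\iota_z=\{w\in A^{(k)} : w+\iota(w)\equiv z+\iota(z)\}.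
\]
Both sets are countable unions of closed subvarieties of $A^{(k)}$, and their dimension is the largest dimension of these subvarieties. The number $\dim O_z$ measures how far $z$ moves inside its class. The cycle $w+\iota(w)$ does not change when some $a_i$ is replaced by $-a_i$, so $O^\iota_z$ sees only the image of $w$ on the quotient surface $A/\iota$. Since $\iota$ preserves rational equivalence, $O_z\subset O_z^\iota$. The following question comes from the paper \cite{MPP} of Mongardi, Pacienza and Pertusi.

\begin{quote}
\emph{If $\operatorname{sum}(z)=o$, is $\dim O^\iota_z=\dim O_z+1$?}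
\end{quote}

For $k=1$ the only such cycle is $z=[o]$. Rationally equivalent cycles have the same sum, so $O_z=\{o\}$, while $O^\iota_z=\{a: [a]+[-a]\equiv 2[o]\}$. An elliptic curve $E\subset A$ through $o$ lies in $O^\iota_z$, because $[a]+[-a]$ and $2[o]$ are already linearly equivalent on $E$; we shall see that $O_z^\iota$ always contains a curve and is never all of $A$.

For larger $k$ two heuristics compete. Pull both sets back to $A^k$ and let $K\subset A^k$ be the kernel of the summation map. If $\operatorname{sum}(z)=o$, then $O_z$ turns out to be the part of $O^\iota_z$ that lies in $K$ (Lemma~\ref{lem:orbits}). As $K$ has codimension $2$, a transversality count suggests the difference $2$. Holomorphic forms suggest $1$. Let $\sigma\neq0$ be a holomorphic $2$-form on $A$, so that $\Omega=\sum_i \mathrm{pr}_i^*\sigma$ is a symplectic form on $A^k$. By Mumford's theorem (Lemma~\ref{lem:mumford}), $\Omega$ vanishes on every subvariety of the preimage of $O^\iota_z$. An isotropic subspace has at most half the dimension of the symplectic space, so $\dim O^\iota_z\le k$. The restriction of $\Omega$ to $K$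 is still symplectic, because the tangent space of $K$ is the $\Omega$-orthogonal of the tangent space of the diagonal $A\subset A^k$, on which $\Omega$ equals $k\sigma$. So $\dim O_z\le k-1$, and it is known that $z=k[o]$ attains this bound. These are only upper bounds, however. To answer the question one has to show that the two orbits fall short of their bounds by the same amount, and so one needs a name for this amount.

Let $T\subset \mathrm{CH}_0(A)$ be the \emph{Albanese kernel}, the group of classes of degree $0$ and sum $o$. For $a\in A$ and $w=[a_1]+\dots+[a_k]$ put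
\[
\varphi(a)=[a]+[-a]-2[o]\in T,\qquad \varphi(w)=\sum_{i=1}^k\varphi(a_i)=w+\iota(w)-2k[o]\in T .
\]
The \emph{level} $d(\alpha)$ of $\alpha\in T$ is the least $d\ge0$ such that
\begin{equation}\label{eq:level}
M\alpha=\sum_{j=1}^d n_j\,\varphi(u_j)\qquad\text{for some integers } M\ge1,\ n_j\neq0 \text{ and points } u_j\in A .
\end{equation}
Such an expression always exists (Lemma~\ref{lem:level}). The answer to the question is yes.

\begin{theorem}\label{thm:main}
If $z\in A^{(k)}$ has sum $o$, then $d(\varphi(z))\le k-1$ and
\[
\dim O_z=k-1-d(\varphi(z)),\qquad \dim O^\iota_z=k-d(\varphi(z)).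
\]
In particular $\dim O^\iota_z=\dim O_z+1$.
\end{theorem}

For $z=k[o]$ we have $\varphi(z)=0$ and $d=0$, which recovers the equality $\dim O_{k[o]}=k-1$; we do not use it. The map $\varphi$ behaves like a quadratic form on $A$ with values in $T$, and both formulas come from one statement about diagonal equations in $\varphi$. For $m\ge0$, nonzero integers $n=(n_1,\dots,n_m)$ and $\alpha\in T$ put
\[
O(n,\alpha)=\Big\{u\in A^m:\ \sum_{j=1}^m n_j\,\varphi(u_j)=\alpha\Big\}.
\]

\begin{theorem}\label{thm:diag}
The set $O(n,\alpha)$ is nonempty if and only if $d(\alpha)\le m$, and in that case $\dim O(n,\alpha)=m-d(\alpha)$.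
\end{theorem}

The dimension depends on the number of variables and not on the weights. Now $O^\iota_z$ is a diagonal equation in $k$ variables with all weights $1$, and $O_z$ becomes, after an isogeny $K\to A^{k-1}$, a diagonal equation in $k-1$ variables. This is the source of the difference $1$. The next result shows what remains when the sum is arbitrary, and the last one that the level takes every value allowed by Theorem~\ref{thm:main}.

\begin{theorem}\label{thm:anysum}
Let $z\in A^{(k)}$ have sum $s\in A$. Then
\[
\dim O_z\le\dim O^\iota_z\le\dim O_z+2 .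
\]
If $[s]+[-s]\equiv 2[o]$ (for example if $s$ is torsion), then $\dim O^\iota_z=\dim O_z+1$. For every $k\ge1$ the difference $0$ occurs, and for every $k\ge2$ the difference $2$ occurs. For $k=1$ the difference is $0$ or $1$.
\end{theorem}

\begin{theorem}\label{thm:range}
For every $k\ge1$ and $0\le r\le k-1$ there is $z\in A^{(k)}$ with sum $o$, $\dim O_z=r$ and $\dim O^\iota_z=r+1$.
\end{theorem}

\section{The quadratic map $\varphi$ and the level}\label{sec:phi}

\subsection*{Dimension}
All varieties are over $\mathbb C$. For a subset $X$ of a variety, $\dim X$ is the largest dimension of an irreducible closed subvariety contained in $X$. If $X=\bigcup_i X_i$ is a countable union of closed subvarieties and $Z\subset X$ is irreducible and closed, then $Z=\bigcup_i (Z\cap X_i)$, and by Baire's theorem $Z\subset X_i$ for some $i$; so this agrees with the notion of the introduction. If $\pi$ is finite and surjective, then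
\begin{equation}\label{eq:finite}
\dim\pi^{-1}(X)=\dim X ,
\end{equation}
because $\pi(Z)$ is closed and irreducible of dimension $\dim Z$ for $Z\subset\pi^{-1}(X)$, and for $Z\subset X$ some component of $\pi^{-1}(Z)$ maps onto $Z$.

\subsection*{Zero-cycles}
For a projective variety $X$, the group $\mathrm{CH}_0(X)$ is the free abelian group on the points of $X$ modulo the cycles $\nu_*\operatorname{div}(h)$, where $\nu\colon Y\to X$ is the normalization of an irreducible curve in $X$ and $h\ne0$ is a rational function on $Y$. A morphism $f\colon X\to X'$ of projective varieties induces $f_*\colon \mathrm{CH}_0(X)\to \mathrm{CH}_0(X')$, $[x]\mapsto[f(x)]$. The summation map is well defined on $\mathrm{CH}_0(A)$: for nonconstant $h$ the morphism $\mathbb P^1\to A$, $t\mapsto \operatorname{sum}(\nu_*h^*[t])$, is constant, so $\nu_*\operatorname{div}(h)$ has sum $o$. The \emph{Pontryagin product} $[a]*[b]=[a+b]$ makes $\mathrm{CH}_0(A)$ a commutative ring, since $[a]*\gamma$ is the push-forward of $\gamma$ under translation by $a$. The classes of degree $0$ form an ideal $I$. We use four theorems.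

\begin{itemize}
\item (Bloch \cite[Theorem 0.1]{Bloch}) On an abelian surface $I^{*3}=0$.
\item (Roitman) The group $T=\ker(\operatorname{sum}\colon I\to A)$ is torsion free.
\item (Mumford; see \cite[\S10.2]{Voisin}) Let $Y$ be smooth projective and $\Gamma$ a cycle of codimension $2$ on $Y\times A$ such that $y\mapsto\Gamma_*[y]$ is constant in $\mathrm{CH}_0(A)$. Then $\Gamma^*\sigma=0$ for $\sigma\in H^0(A,K_A)$.
\item (See \cite[\S10.1]{Voisin}) The pairs of rationally equivalent cycles form a countable union of closed subvarieties of $A^{(l)}\times A^{(l)}$.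
\end{itemize}

We apply Mumford's theorem only to combinations $\Gamma=\sum_i m_i\Gamma_{g_i}$ of graphs of morphisms $g_i\colon Y\to A$, for which $\Gamma_*[y]=\sum_i m_i[g_i(y)]$ and $\Gamma^*\sigma=\sum_i m_ig_i^*\sigma$. Write $A=V/\Lambda$ with $V=\mathbb C^2$ and fix $\sigma=dz_1\wedge dz_2$. It is translation invariant, it is a symplectic form on $V$, and $\iota^*\sigma=\sigma$.

\begin{lemma}\label{lem:mumford}
Let $Y$ be smooth projective, $f_1,\dots,f_m\colon Y\to A$ morphisms and $n_1,\dots,n_m$ integers. If $\sum_jn_j\varphi(f_j(y))\in T$ does not depend on $y$, then $\sum_jn_jf_j^*\sigma=0$.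
\end{lemma}

\begin{proof}
Let $\Gamma=\sum_jn_j(\Gamma_{f_j}+\Gamma_{\iota\circ f_j})$. Then $\Gamma_*[y]=\sum_jn_j\varphi(f_j(y))+2\big(\sum_jn_j\big)[o]$ is constant, and $\Gamma^*\sigma=2\sum_jn_jf_j^*\sigma$ because $\iota^*\sigma=\sigma$.
\end{proof}

\subsection*{Bilinearity}
The map $a\mapsto[a]-[o]$ from $A$ to $I$ is not additive. Its defect is
\[
\psi(a,b)=[a+b]-[a]-[b]+[o]=([a]-[o])*([b]-[o])\in T ,
\]
and Bloch's theorem says that this defect is as simple as possible.

\begin{lemma}\label{lem:bilinear}
The map $\psi\colon A\times A\to T$ is symmetric and bilinear, and $\varphi(a)=\psi(a,a)$. Hence $\varphi(a+b)=\varphi(a)+\varphi(b)+2\psi(a,b)$ and $\varphi(Na)=N^2\varphi(a)$ for $N\in\mathbb Z$. If $w\in A^{(k)}$ has sum $o$, then $w\equiv\iota(w)$ and $\varphi(w)=2(w-k[o])$.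
\end{lemma}

\begin{proof}
Symmetry is visible in the definition, and
\[
\psi(a+a',b)-\psi(a,b)-\psi(a',b)=([a]-[o])*([a']-[o])*([b]-[o])\in I^{*3}=0 .
\]
By definition $\psi(a,-a)=-\varphi(a)$, so $\varphi(a)=\psi(a,a)$ by linearity. The equivalence $w\equiv\iota(w)$ is due to Bloch; it follows from bilinearity in this way. The identity $[a+b]-[o]=([a]-[o])+([b]-[o])+\psi(a,b)$ and induction on $k$ give
\[
[a_1+\dots+a_k]-[o]=\sum_i\big([a_i]-[o]\big)+\sum_{i<j}\psi(a_i,a_j).
\]
If the $a_i$ add up to $o$, then $w-k[o]=-\sum_{i<j}\psi(a_i,a_j)$, and the right side is unchanged when every $a_i$ is replaced by $-a_i$.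
\end{proof}

\begin{lemma}\label{lem:orbits}
For every $z\in A^{(k)}$ we have $O^\iota_z=\{w\in A^{(k)}:\varphi(w)=\varphi(z)\}$. If $z$ has sum $o$, then
\[
O_z=\{w\in A^{(k)}:\ \operatorname{sum}(w)=o \text{ and } \varphi(w)=\varphi(z)\}.
\]
\end{lemma}

\begin{proof}
The first statement is the definition. Let $z$ have sum $o$. If $w\equiv z$, then $w$ has sum $o$ and $w\in O^\iota_z$. Conversely, if $w$ has sum $o$ and $\varphi(w)=\varphi(z)$, then $2(w-z)=\varphi(w)-\varphi(z)=0$ by Lemma~\ref{lem:bilinear}. As $w-z\in T$ and $T$ is torsion free, $w\equiv z$.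
\end{proof}

\begin{lemma}\label{lem:level}
Every $\alpha\in T$ has an expression \eqref{eq:level}. Moreover $d(N\alpha)=d(\alpha)$ for every integer $N\ne0$, $d(\alpha+\beta)\le d(\alpha)+d(\beta)$, and $d(\alpha)=0$ if and only if $\alpha=0$.
\end{lemma}

\begin{proof}
Write $\alpha=w-w'$ with $w,w'$ effective of the same degree and the same sum $s$. After adding $[-s]$ to both we may assume $s=o$, and then $2\alpha=\varphi(w)-\varphi(w')$ by Lemma~\ref{lem:bilinear}. An expression for $M\alpha$, multiplied by $N$, is one for $M(N\alpha)$, and an expression for $M(N\alpha)$, multiplied by the sign of $N$, is one for $M|N|\alpha$, each time with the same number of terms. Expressions for $M\alpha$ and $M'\beta$ combine to one for $MM'(\alpha+\beta)$. Finally $d(\alpha)=0$ means that $\alpha$ is torsion.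
\end{proof}

\section{Cycles of degree two on a product of elliptic curves}\label{sec:example}

The whole method is visible for $k=2$ and $A=E_1\times E_2$. Two properties of $\varphi$ drive the argument, and on a product both are immediate.

\emph{(a) An ample curve on which $\varphi$ vanishes.} On $E_1$ we have $[x]+[-x]\sim2[0]$, so $\varphi(x,0)=0$, and in the same way $\varphi(0,y)=0$. Thus $\varphi$ vanishes on $D=(E_1\times0)\cup(0\times E_2)$. Recall the Nakai--Moishezon criterion: a divisor $D$ on a smooth projective surface is ample if and only if $D^2>0$ and $D\cdot Z>0$ for every irreducible curve $Z$. Here $D^2=2$, and $D\cdot Z$ is the sum of the degrees of the two projections $Z\to E_i$, which are not both constant. So $D$ is ample.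

\emph{(b) Rescaling.} By Lemma~\ref{lem:bilinear} and (a), $\varphi(x,y)=2\psi((x,0),(0,y))$, which is linear in $x$. Given nonzero integers $p,q$, choose $x'\in E_1$ with $px'=qx$. Then $p\,\varphi(x',y)=2\psi((qx,0),(0,y))=q\,\varphi(x,y)$.

A cycle of degree $2$ and sum $o$ is $z=[a]+[-a]$, with $\varphi(z)=2\varphi(a)$. By Lemma~\ref{lem:orbits}, \eqref{eq:finite} and Roitman's theorem, $O_z$ and $O^\iota_z$ have the dimensions of
\[
X=\{b\in A:\varphi(b)=\varphi(a)\},\qquad X^\iota=\{(b_1,b_2)\in A^2:\varphi(b_1)+\varphi(b_2)=2\varphi(a)\}.
\]
The bounds of the introduction give $\dim X\le1$ and $\dim X^\iota\le2$. If $\varphi(a)=0$, then $D\subset X$ and $D\times D\subset X^\iota$, so the dimensions are $1$ and $2$.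

Suppose $\varphi(a)\ne0$, so that $d(\varphi(z))=1$. A curve in $X$ would meet the ample curve $D$ in a point $b$, giving $\varphi(a)=\varphi(b)=0$. So $\dim X=0$. If $a=(x,y)$, then $b=(2x,y)$ has $\varphi(b)=2\varphi(a)$ by (b), so $\{b\}\times D\subset X^\iota$ and $\dim X^\iota\ge1$. It remains to exclude an irreducible surface $Z\subset X^\iota$, and for this it suffices to find a point of $Z$ in $D\times D$, which gives $2\varphi(a)=0$.

Here is the difficulty. The pull-backs of $D$ under the two projections $Z\to A$ need not be ample, and a surface in $A^2$ can miss $D\times D$: take $A\times\{b\}$ with $b\notin D$. What excludes such a surface is Lemma~\ref{lem:mumford}: the tangent plane $L\subset V\oplus V$ at a smooth point of $Z$ is isotropic for $\sigma\oplus\sigma$, while $V\oplus0$ is not. There are two kinds of isotropic planes. If $L\cap(V\oplus0)=0$, then $L=\{(g(v),v)\}$ with $g^*\sigma=-\sigma$, so $g$ is invertible; take any line $\ell_2\subset V$ and a line $\ell_1\ne g(\ell_2)$. Otherwise $L\cap(V\oplus 0)$ is a line $\ell$, so $L\subset\ell^\perp=\ell\oplus V$ and $L=\ell\oplus\ell'$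 for a line $\ell'$; take $\ell_1\neq\ell$ and $\ell_2\ne\ell'$. In both cases $L\cap(\ell_1\oplus\ell_2)=0$. So if $\lambda_j\in V^*$ has kernel $\ell_j$, then $\mathrm{pr}_1^*\lambda_1$ and $\mathrm{pr}_2^*\lambda_2$ form a basis of $L^*$. We shall see in Proposition~\ref{prop:meet} that this makes the intersection number of $\mathrm{pr}_1^*\mathcal O(D)$ and $\mathrm{pr}_2^*\mathcal O(D)$ on $Z$ positive, so that $Z$ meets $D\times D$. Hence the dimensions are $0$ and $1$.

The general proof needs (a) and (b) on every abelian surface (Section~\ref{sec:two}), the intersection argument in $A^m$ (Section~\ref{sec:diag}), and a substitute for the parametrization $b\mapsto(b,-b)$ of $K$ (Section~\ref{sec:sumzero}).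

\section{Zeros and rescaling of $\varphi$}\label{sec:two}

\begin{proposition}\label{prop:curve}
There is an ample reduced curve $D\subset A$ with $\varphi|_D=0$.
\end{proposition}

\begin{proposition}\label{prop:rescale}
For all $a\in A$ and nonzero integers $p,q$ there is $b\in A$ with $p\,\varphi(b)=q\,\varphi(a)$.
\end{proposition}

The rule $\varphi(Na)=N^2\varphi(a)$ yields Proposition~\ref{prop:rescale} only when $q/p$ is the square of a rational number; we need all ratios, negative ones included.

\subsection*{Reduction to Jacobians}
We use two standard facts: every abelian surface $A$ receives an isogeny $\beta\colon B\to A$ from a principally polarized abelian surface $B$, and such a $B$ is either the Jacobian of a smooth curve of genus $2$ or a product $E_1\times E_2$ with the product polarization.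

Suppose both propositions hold for $B$. Since $\beta$ is a homomorphism, $\varphi_A(\beta(b))=\beta_*\varphi_B(b)$, and since $\beta$ is surjective, Proposition~\ref{prop:rescale} passes to $A$. Let $D_B\subset B$ be as in Proposition~\ref{prop:curve} and let $D=\beta(D_B)$, reduced; then $\varphi_A|_D=0$. The support of $\beta^*D$ contains the reduced curve $D_B$, so $\beta^*D=D_B+D'$ with $D'$ effective. Two effective divisors on $B$ have nonnegative intersection number, because a general translate of one has no component in common with the other. So for every irreducible curve $Z\subset A$,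
\[
\deg\beta\cdot(D\cdot Z)=\beta^*D\cdot\beta^*Z\ \ge\ D_B\cdot\beta^*Z>0 .
\]
Summing over the components $Z$ of $D$ gives $D^2>0$, and $D$ is ample by Nakai--Moishezon. Products were treated in (a) and (b) of Section~\ref{sec:example}. So let $A=J(C)$ with $C$ smooth of genus $2$.

\subsection*{The theta divisor}
The curve $C$ is a double cover of $\mathbb P^1$ branched at six points. Placing two of them at $0$ and $\infty$, we write
\[
C:\quad y^2=x\prod_{i=1}^4(x-e_i),\qquad e_1,\dots,e_4\ \text{distinct and nonzero},
\]
and we let $\infty$ and $P_0=(0,0)$ be the points of $C$ over $x=\infty$ and $x=0$. Embed $C$ in $A$ by sending $c$ to the class of $[c]-[\infty]$, so that $\infty=o$. The image is the theta divisor, which is ample. Let $c'$ be the image of $c$ under $(x,y)\mapsto(x,-y)$. The divisors $[c]+[c']$ and $2[\infty]$ are fibers of $x$, hence linearly equivalent on $C$. This shows that $c'=-c$ in $A$, so that $\iota$ restricts to the hyperelliptic involution, and then that $\varphi(c)=0$. So $D=C$ proves Proposition~\ref{prop:curve}.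

\subsection*{Curves of genus one on the quotient}
In (b) we used the elliptic curve $E_1\times\{y\}$ through $a$, a zero $(0,y)$ of $\varphi$ on it, and division on it. Nothing provides an elliptic curve in $J(C)$. But $\varphi(a)$ depends only on $\pm a$, so a curve of genus at most $1$ in the quotient by $\iota$ does as well. To find one, use the addition map $C\times C\to A$, which is surjective by Jacobi inversion, and the group $G\cong(\mathbb Z/2)^2$ generated by the swap of the factors and by $\iota\times\iota$. With $Q_i=(x_i,y_i)$, the functions $s=x_1+x_2$, $t=x_1x_2$, $v=y_1y_2$ on $C\times C$ are $G$-invariant and satisfy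
\begin{equation}\label{eq:double}
v^2=x_1x_2\prod_{i=1}^4(x_1-e_i)(x_2-e_i)=t\prod_{i=1}^4\big(t+e_i^2-e_is\big).
\end{equation}
This is a double cover of the $(s,t)$-plane branched along six lines: five in the affine plane and, as the degree is odd, the line at infinity. Over a general line one finds six branch points. But the lines $t=\text{const}$ pass through the point where the branch lines $t=0$ and infinity meet, and on them the right side of \eqref{eq:double} has degree $4$. So we fix $t$.

\begin{proof}[Proof of Proposition~\ref{prop:rescale} for $A=J(C)$]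
Write $a=P_1+P_2$ with $P_i\in C$. If some $P_i$ is $\infty$, then $a\in C$ and $\varphi(a)=0$. If, say, $P_1=P_0$, then $2P_0=o$ because $\operatorname{div}(x)=2[P_0]-2[\infty]$, so $\varphi(a)=\varphi(P_0)+\varphi(P_2)+\psi(2P_0,P_2)=0$. In both cases $b=o$ works. So assume $P_1,P_2\in C^\circ=C\setminus\{\infty,P_0\}$ and put $t_0=x(P_1)x(P_2)\in\mathbb C^*$.

\emph{The curve $F$.} Let $F^\circ\subset C^\circ\times C^\circ$ be the reduced locus $x_1x_2=t_0$. It contains $(P_1,P_2)$ and is the zero set of one nonzero regular function on a smooth irreducible surface, so it has pure dimension $1$. The value of $x_1$ determines $x_2=t_0/x_1$ and hence finitely many pairs $(Q_1,Q_2)$, so $x_1$ is nonconstant on each component. Let $F$ be the normalization of the closure of $F^\circ$ in $C\times C$, a disjoint union of smooth projective curves. The group $G$ preserves $F^\circ$ and acts on $F$.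

Each nontrivial $\gamma\in G$ has finitely many fixed points on $F$. Indeed, only finitely many points of $F$ do not lie over $F^\circ$, and $F\to C\times C$ has finite fibers, so it suffices to look at $F^\circ$. A point fixed by the swap has $Q_1=Q_2$, and a point fixed by $(Q_1,Q_2)\mapsto(\iota Q_2,\iota Q_1)$ has $Q_1=\iota Q_2$; in both cases $x_1=x_2$, so $x_1^2=t_0$. A point fixed by $\iota\times\iota$ has $y_1=y_2=0$.

Let $\pi\colon F\to E=F/G$ be the quotient, again a disjoint union of smooth projective curves. The stabilizer of $\xi\in F$ acts faithfully on the component of $\xi$, so its order is the ramification index of $\pi$ at $\xi$. Hence $\pi^*[\pi(\xi)]=\sum_{\gamma\in G}[\gamma\xi]$ for every $\xi\in F$.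

\emph{Every component of $E$ has genus at most $1$.} By \eqref{eq:double}, $(s,v)$ maps $F^\circ$ to the plane curve $v^2=h(s)$, where $h(s)=t_0\prod_i(t_0+e_i^2-e_is)$ has degree $4$ because $t_0$ and the $e_i$ are nonzero. The fibers of this map are $G$-orbits. Indeed, $s$ and $t_0$ determine $(x_1,x_2)$ up to the swap. Once $(x_1,x_2)$ is fixed, each $y_i$ is determined up to sign; if $v\ne0$, the value of $v=y_1y_2$ leaves only a simultaneous sign change, and if $v=0$, one $y_i$ vanishes, so that changing the sign of the other is again a simultaneous sign change. So $(s,v)$ is injective on a dense open subset of $E$, and in characteristic $0$ each component of $E$ is birational to a component of $v^2=h(s)$. If $h$ is a square, these components are graphs of polynomials, hence rational. Otherwise write $h=h_0h_1^2$ with $h_0$ squarefree of degree $2$ or $4$. Then the curve is birational to $v^2=h_0(s)$, a double cover of $\mathbb P^1$ branched at $2$ or $4$ points, of genus $0$ or $1$ by Riemann--Hurwitz.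

\emph{Division on $E$.} Let $\theta\colon F\to A$ be induced by $(Q_1,Q_2)\mapsto Q_1+Q_2$. It is invariant under the swap and $\theta\circ(\iota\times\iota)=-\theta$, so
\begin{equation}\label{eq:thetapi}
\theta_*\pi^*[\pi(\xi)]=2[\theta(\xi)]+2[-\theta(\xi)]=2\varphi(\theta(\xi))+4[o]\qquad(\xi\in F).
\end{equation}
Choose $\xi\in F$ over $(P_1,P_2)$, so $\theta(\xi)=a$. Let $F'$ be its component and $E'=\pi(F')$. The first projection $F'\to C$ is nonconstant, hence surjective, so there is $\xi_0\in F'$ with $Q_1=\infty$. Then $\theta(\xi_0)=Q_2\in C$ and $\varphi(\theta(\xi_0))=0$. Put $\eta=\pi(\xi)$ and $\eta_0=\pi(\xi_0)$. There is $\eta'\in E'$ with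
\[
p[\eta']\sim q[\eta]+(p-q)[\eta_0]\quad\text{on }E' .
\]
In genus $0$ any $\eta'$ will do. In genus $1$ take $\eta_0$ as origin and solve $p\eta'=q\eta$ in the group law, which is possible as $p\neq0$. Let $\xi'\in F'$ lie over $\eta'$ and put $b=\theta(\xi')$. Both $\pi^*$ and $\theta_*$ preserve rational equivalence, so \eqref{eq:thetapi} gives $2p\,\varphi(b)+4p[o]=2q\,\varphi(a)+4q[o]+4(p-q)[o]$. Thus $2\big(p\,\varphi(b)-q\,\varphi(a)\big)=0$, and $T$ is torsion free.
\end{proof}

\section{Diagonal equations}\label{sec:diag}

The lower bound in Theorem~\ref{thm:diag} follows at once from the two propositions. For the upper bound we must find, on an $r$-dimensional subvariety $Z\subset O(n,\alpha)$, a point with $r$ of its $m$ coordinates in $D$. Which coordinates can be used depends on $Z$: on $\{b\}\times D\subset A^2$ with $b\notin D$, only the second. The tangent space at one point will select them, through the following generalization of the two cases of Section~\ref{sec:example}.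

\begin{lemma}\label{lem:lines}
Let $W=V_1\oplus\dots\oplus V_m$ with $\dim V_j=2$, let $\Omega$ be an orthogonal sum of symplectic forms on the $V_j$, and let $L\subset W$ be isotropic of dimension $r$. Then there are lines $\ell_j\subset V_j$ with $L\cap\bigoplus_j\ell_j=0$. If $\lambda_j\in V_j^*$ has kernel $\ell_j$, there is $S\subset\{1,\dots,m\}$ with $|S|=r$ such that $(\lambda_j|_L)_{j\in S}$ is a basis of $L^*$.
\end{lemma}

\begin{proof}
We use induction on $m$; for $m=0$ there is nothing to prove. As $V_1$ is not isotropic, $\dim(L\cap V_1)\le1$, so some line $\ell_1\subset V_1$ has $\ell_1\cap L=0$. A line in a symplectic plane is its own orthogonal, so $\ell_1^\perp=\ell_1\oplus V_2\oplus\dots\oplus V_m$. The projection $\ell_1^\perp\to V_2\oplus\dots\oplus V_m$ with kernel $\ell_1$ preserves $\Omega$, so the image $L'$ of $L\cap\ell_1^\perp$ is isotropic. Choose $\ell_2,\dots,\ell_m$ for $L'$. A vector $x\in L\cap\bigoplus_j\ell_j$ lies in $\ell_1^\perp$, and its image lies in $L'\cap\bigoplus_{j\ge2}\ell_j=0$; so $x\in\ell_1\cap L=0$. Viewed as functionals on $W$, the $\lambda_j$ have common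 kernel $\bigoplus_j\ell_j$. Their restrictions to $L$ have common kernel $0$, so they span $L^*$ and contain a basis.
\end{proof}

\begin{proposition}\label{prop:meet}
Let $D\subset A$ be an ample curve and $n_1,\dots,n_m$ nonzero integers. Let $Y$ be an irreducible smooth projective variety of dimension $r$ and $f=(f_1,\dots,f_m)\colon Y\to A^m$ a morphism whose differential is injective at some point $y_0$. If $\sum_jn_jf_j^*\sigma=0$, then there are $S\subset\{1,\dots,m\}$ with $|S|=r$ and $y\in Y$ such that $f_j(y)\in D$ for all $j\in S$.
\end{proposition}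

\begin{proof}
For $r=0$ take $S=\emptyset$; let $r\ge1$. Identify the tangent spaces of $A^m$ with $V^m$ by translation. The form $\sum_jn_j\mathrm{pr}_j^*\sigma$ on $V^m$ is an orthogonal sum of symplectic forms because all $n_j$ are nonzero, and the $r$-dimensional image $L$ of the tangent space of $Y$ at $y_0$ is isotropic for it. Take $\ell_j$ and $S$ as in Lemma~\ref{lem:lines}.

The class $c_1(\mathcal O_A(D))$ is represented by a translation-invariant positive definite $(1,1)$-form $\omega$: average over all translations a positive representative, which exists because $D$ is ample. Thus $\omega$ comes from a positive definite Hermitian form on $V$. For $j\in S$ choose an orthonormal basis of $V$ whose second vector spans $\ell_j$, with dual basis $\lambda_j,\lambda_j'$. Then $\lambda_j$ has kernel $\ell_j$ and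
\[
\omega=i\,\lambda_j\wedge\bar\lambda_j+i\,\lambda'_j\wedge\bar\lambda'_j ,
\]
where $\lambda_j,\lambda_j'$ are viewed as invariant $1$-forms on $A$. Expand $\prod_{j\in S}f_j^*\omega$ into $2^r$ terms of the form $\prod_{j\in S}i\,\mu_j\wedge\bar\mu_j$ with $\mu_j\in\{f_j^*\lambda_j,f_j^*\lambda'_j\}$. In local coordinates $\zeta_1,\dots,\zeta_r$ on $Y$ such a term equals $|\det(\mu_j)|^2\prod_l i\,d\zeta_l\wedge d\bar\zeta_l$, where $\det(\mu_j)$ is the determinant of the coefficients of the $\mu_j$. So every term is nonnegative, and the term with all $\mu_j=f_j^*\lambda_j$ is positive at $y_0$, where these forms are linearly independent. For the bundle $\mathcal E=\bigoplus_{j\in S}f_j^*\mathcal O_A(D)$ of rank $r$ we obtain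
\[
\int_Yc_r(\mathcal E)=\int_Y\prod_{j\in S}f_j^*\omega>0 .
\]
A vector bundle with a nowhere vanishing section has a trivial line subbundle, hence zero top Chern class. So the section $(f_j^*s_D)_{j\in S}$ of $\mathcal E$, where $s_D$ is the section of $\mathcal O_A(D)$ with divisor $D$, vanishes at some $y\in Y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:diag}]
If $O(n,\alpha)\ne\emptyset$, then $d(\alpha)\le m$ by the definition of the level. Let $D$ be as in Proposition~\ref{prop:curve}.

\emph{Lower bound.} Let $d=d(\alpha)\le m$ and $M\alpha=\sum_{j=1}^dn'_j\varphi(u'_j)$. The weights $n'_j$ are unrelated to the given ones, and Proposition~\ref{prop:rescale} repairs this: choose $b_j$ with $Mn_j\varphi(b_j)=n'_j\varphi(u'_j)$ for $j\le d$. Then $M\sum_{j\le d}n_j\varphi(b_j)=M\alpha$, and we may cancel $M$ since $T$ is torsion free. As $\varphi|_D=0$,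
\[
\{b_1\}\times\dots\times\{b_d\}\times D^{m-d}\subset O(n,\alpha).
\]
So $O(n,\alpha)$ is nonempty of dimension at least $m-d$.

\emph{Upper bound.} Let $Z\subset O(n,\alpha)$ be irreducible and closed of dimension $r$. Let $Y\to Z$ be a projective resolution of singularities and $f=(f_1,\dots,f_m)\colon Y\to A^m$ the induced map. Its differential is injective on the open set that maps isomorphically into the smooth locus of $Z$. By Lemma~\ref{lem:mumford}, $\sum_jn_jf_j^*\sigma=0$. Proposition~\ref{prop:meet} gives $S$ with $|S|=r$ and $u\in Z$ with $u_j\in D$ for $j\in S$. Then $\alpha=\sum_{j\notin S}n_j\varphi(u_j)$, so $d(\alpha)\le m-r$, that is, $r\le m-d(\alpha)$.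
\end{proof}

\begin{remark}
The hypothesis $n_j\neq0$ is needed: for $m=1$, $n_1=0$ and $\alpha=0$ the solution set is $A$, of dimension $2$. Ampleness of $D$ is needed in Proposition~\ref{prop:meet}: on $E_1\times E_2$ the curve $E_1\times0$ misses $E_1\times\{y\}$ for $y\neq0$. That $A$ is a surface enters through $I^{*3}=0$ and through the fact that a line in $V$ is at once isotropic, its own orthogonal, and the kernel of a linear form.
\end{remark}

\begin{remark}
With all weights equal to $1$, Theorem~\ref{thm:diag} shows that $d(\alpha)$ is the least $m$ such that $\alpha=\varphi(u_1)+\dots+\varphi(u_m)$ for some $u_j\in A$. The looser definition \eqref{eq:level} is the one that makes the properties in Lemma~\ref{lem:level} immediate.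
\end{remark}

\begin{corollary}\label{cor:iota}
For every $z\in A^{(k)}$, whatever its sum, $\dim O^\iota_z=k-d(\varphi(z))$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:orbits} the preimage of $O^\iota_z$ under the finite map $A^k\to A^{(k)}$ is $O((1,\dots,1),\varphi(z))$ with $m=k$, and it contains the points over $z$. Apply Theorem~\ref{thm:diag} and \eqref{eq:finite}.
\end{proof}

\section{Cycles with sum $o$}\label{sec:sumzero}

By Lemma~\ref{lem:orbits}, $O_z$ is cut out by the equation $\sum_i\varphi(w_i)=\varphi(z)$ on $K=\{w\in A^k:\sum_iw_i=o\}$. Theorem~\ref{thm:diag} does not apply, because the coordinates $w_i$ are not independent on $K$, and eliminating one of them produces cross terms $\psi(w_i,w_j)$. Since $\psi$ is bilinear, the remedy is the one for ordinary quadratic forms: diagonalize $\sum_i w_i^2$ in an orthogonal basis of $\mathbb Q^k$ that contains $(1,\dots,1)$, and clear denominators. For $w\in A^k$ we write $\varphi(w)=\sum_i\varphi(w_i)$.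

\begin{lemma}\label{lem:kappa}
Let $k\ge1$, $N=k!$ and $n_j=N/(j(j+1))$ for $1\le j\le k-1$; these are positive integers. The homomorphism
\[
\kappa\colon K\to A^{k-1},\qquad \kappa(w)_j=w_1+\dots+w_j-j\,w_{j+1},
\]
is finite and surjective, and
\begin{equation}\label{eq:diagonal}
N\varphi(w)=\sum_{j=1}^{k-1}n_j\,\varphi\big(\kappa(w)_j\big)\qquad(w\in K).
\end{equation}
\end{lemma}

For $k=3$ the identity reads $6\varphi(w)=3\varphi(w_1-w_2)+\varphi(w_1+w_2-2w_3)$. The weights are unequal, which is why Theorem~\ref{thm:diag} allows arbitrary weights.

\begin{proof}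
The number $j(j+1)$ divides $(j+1)!$, which divides $k!$. Let $\rho_0=(1,\dots,1)$ and $\rho_j=(1,\dots,1,-j,0,\dots,0)$, with $j$ ones, for $1\le j\le k-1$. These $k$ vectors of $\mathbb Z^k$ are pairwise orthogonal: for $1\le i<j$, both $\rho_0$ and $\rho_j$ equal $1$ on the support of $\rho_i$, so their products with $\rho_i$ are the sum of the entries of $\rho_i$, which is $0$; and $\rho_0\cdot\rho_j=0$ for the same reason. Also $|\rho_0|^2=k$ and $|\rho_j|^2=j(j+1)$.

The matrix with rows $\rho_0,\dots,\rho_{k-1}$ has nonzero determinant $\delta$. It defines an endomorphism $\Phi$ of $A^k$ whose composition with the endomorphism given by the adjugate matrix is multiplication by $\delta$, so $\Phi$ is an isogeny. Now $K=\Phi^{-1}(\{o\}\times A^{k-1})$ and $\kappa$ is the restriction of $\Phi$, so $\kappa$ is finite and surjective.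

The sum of the orthogonal projections onto the lines $\mathbb Q\rho_j$ is the identity. Multiplied by $N$, this is the identity of integral matrices $N\cdot\mathrm{Id}=\frac Nk\rho_0\rho_0^T+\sum_{j\ge1}n_j\rho_j\rho_j^T$, the $\rho_j$ being column vectors. For an integral matrix $H$ and $w\in A^k$ put $\langle H\rangle=\sum_{i,l}H_{il}\psi(w_i,w_l)$. This is additive in $H$, $\langle\mathrm{Id}\rangle=\varphi(w)$, and $\langle\rho\rho^T\rangle=\varphi\big(\sum_i\rho^{(i)}w_i\big)$ for $\rho=(\rho^{(1)},\dots,\rho^{(k)})\in\mathbb Z^k$ by Lemma~\ref{lem:bilinear}. For $w\in K$ the term of $\rho_0$ is $\frac Nk\varphi(o)=0$, and \eqref{eq:diagonal} follows.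
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The formula for $\dim O^\iota_z$ is Corollary~\ref{cor:iota}. By Lemma~\ref{lem:orbits}, which uses $\operatorname{sum}(z)=o$, the preimage of $O_z$ in $A^k$ is $\{w\in K:\varphi(w)=\varphi(z)\}$. As $T$ is torsion free, the condition is equivalent to $N\varphi(w)=N\varphi(z)$, so by \eqref{eq:diagonal} the preimage equals
\[
\kappa^{-1}\big(O((n_1,\dots,n_{k-1}),N\varphi(z))\big).
\]
It contains the points over $z$, so Theorem~\ref{thm:diag} with $m=k-1$ gives $d(N\varphi(z))\le k-1$ and, together with \eqref{eq:finite} applied to $\kappa$ and to $A^k\to A^{(k)}$, $\dim O_z=k-1-d(N\varphi(z))$. Finally $d(N\varphi(z))=d(\varphi(z))$ by Lemma~\ref{lem:level}.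
\end{proof}

\section{Arbitrary sum, and the values of the level}\label{sec:more}

A cycle of arbitrary sum can be translated to one of sum $o$. Translation is compatible with rational equivalence but not with $\iota$, so it preserves $\dim O_z$ and may change $\dim O_z^\iota$. Bilinearity measures the change.

\begin{proof}[Proof of Theorem~\ref{thm:anysum}]
Let $c\in A$ satisfy $kc=s$; such $c$ exists since multiplication by $k$ is surjective. Write $z=\sum_i[a_i+c]$ and $z'=\sum_i[a_i]$, so that $z'$ has sum $o$. Translation by $c$ maps $O_{z'}$ onto $O_z$, so $\dim O_z=k-1-d(\varphi(z'))$ by Theorem~\ref{thm:main}. With Corollary~\ref{cor:iota},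
\begin{equation}\label{eq:difference}
\dim O^\iota_z-\dim O_z=1+d(\varphi(z'))-d(\varphi(z)).
\end{equation}
By Lemma~\ref{lem:bilinear},
\begin{equation}\label{eq:translate}
\varphi(z)=\varphi(z')+k\varphi(c)+2\psi\Big(\sum_ia_i,\,c\Big)=\varphi(z')+k\varphi(c).
\end{equation}
Since $d(\pm k\varphi(c))\le1$, subadditivity of the level gives $|d(\varphi(z))-d(\varphi(z'))|\le1$, so the difference \eqref{eq:difference} lies in $\{0,1,2\}$. The condition $[s]+[-s]\equiv2[o]$ says $0=\varphi(s)=k^2\varphi(c)$; then $\varphi(c)=0$, $\varphi(z)=\varphi(z')$, and the difference is $1$. If $Ms=o$ with $M\ge1$, then $M\varphi(s)=\psi(Ms,s)=0$, so $\varphi(s)=0$.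

For the examples, fix $c\in A$ with $\varphi(c)\ne0$. It exists, since otherwise $O((1),0)=A$ would have dimension $2$, whereas Theorem~\ref{thm:diag} gives $1$. Then $d(\pm k\varphi(c))=1$ by Lemma~\ref{lem:level}. For the difference $0$ take $z'=k[o]$ and $z=k[c]$: then $d(\varphi(z'))=0$ and $d(\varphi(z))=d(k\varphi(c))=1$. For the difference $2$ let $k\ge2$, choose $x$ with $2\varphi(x)=-k\varphi(c)$ by Proposition~\ref{prop:rescale}, let $z'=[x]+[-x]+(k-2)[o]$, and let $z$ be its translate by $c$. Then $\varphi(z')=2\varphi(x)=-k\varphi(c)$ has level $1$, and $\varphi(z)=0$ by \eqref{eq:translate}. Finally, for $k=1$ we always have $z'=[o]$, so the difference is $1-d(\varphi(z))$ with $d(\varphi(z))\in\{0,1\}$.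
\end{proof}

For Theorem~\ref{thm:range} we need classes of every level. A sum of $d$ values of $\varphi$ has level at most $d$; if the level always dropped, $d$ freely moving points could be traded for $d-1$ points, and Mumford's theorem forbids this.

\begin{lemma}\label{lem:alllevels}
For every $d\ge0$ there is $\alpha\in T$ with $d(\alpha)=d$.
\end{lemma}

\begin{proof}
For $d=0$ take $\alpha=0$. Let $d\ge1$ and suppose that $\sum_{j\le d}\varphi(u_j)$ has level at most $d-1$ for all $u\in A^d$. By Theorem~\ref{thm:diag} with $m=d-1$ and all weights $1$, the set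
\[
R=\Big\{(u,b)\in A^d\times A^{d-1}:\ \sum_{j\le d}\varphi(u_j)=\sum_{i\le d-1}\varphi(b_i)\Big\}
\]
maps onto $A^d$. Its defining condition is $\sum_j([u_j]+[-u_j])\equiv\sum_i([b_i]+[-b_i])+2[o]$, so $R$ is the preimage, under a morphism to $A^{(2d)}\times A^{(2d)}$, of the set of rationally equivalent pairs. Hence $R$ is a countable union of irreducible closed subvarieties. Their images in $A^d$ are closed and cover $A^d$, so by Baire's theorem one of them, $R_0$, maps onto $A^d$. On a projective resolution $Y$ of $R_0$, Lemma~\ref{lem:mumford} with weights $\pm1$ gives $\sum_ju_j^*\sigma=\sum_ib_i^*\sigma$, where $u_j,b_i\colon Y\to A$ are the coordinates. At a general point of $Y$ the differential of the surjective map $u\colon Y\to A^d$ is surjective, so the left side, the pull-back of a symplectic form on $A^d$, has rank $2d$. The right side is pulled back from $A^{d-1}$ and has rank at most $2(d-1)$. This is a contradiction, so some $\sum_{j\le d}\varphi(u_j)$ has level exactly $d$.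
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Let $d=k-1-r$ and choose $\alpha\in T$ with $d(\alpha)=d$. With $N$ and $n_j$ as in Lemma~\ref{lem:kappa}, we have $d(N\alpha)=d\le k-1$, so Theorem~\ref{thm:diag} gives a point $u\in O((n_1,\dots,n_{k-1}),N\alpha)$. Choose $w\in K$ with $\kappa(w)=u$. By \eqref{eq:diagonal}, $N\varphi(w)=N\alpha$, hence $\varphi(w)=\alpha$. The cycle $z=\sum_i[w_i]$ has sum $o$ and $d(\varphi(z))=d$, so Theorem~\ref{thm:main} gives $\dim O_z=r$ and $\dim O^\iota_z=r+1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bloch}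
Bloch, Invent.\ Math.\ \textbf{37} (1976).

\bibitem{MPP}
Giovanni Mongardi, Gianluca Pacienza, Laura Pertusi, \emph{$0$-cycles and sheaves on abelian surfaces}, arXiv:2607.16364 (2026).

\bibitem{Voisin}
Voisin, \emph{Hodge Theory and Complex Algebraic Geometry II}.

\end{thebibliography}
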